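\title{Hyperbolic links bounding totally geodesic pairs of pants}

\begin{abstract}
We show that every closed orientable $3$-manifold $M$ contains a hyperbolic link with a totally geodesic spanning surface, as conjectured in a paper of Shapiro. The link has three components and the surface is a pair of pants $P$, obtained by thickening a theta graph whose exterior is excellent in the sense of Myers. We characterize the embeddings $P\subset M$ with hyperbolic boundary by five conditions on the exterior of a thickening of $P$, show that every map $P\to M$ is homotopic to such embeddings with infinitely many different link complements, and show that no totally geodesic spanning surface has larger Euler characteristic than a pair of pants.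
\end{abstract}

\section{Introduction}\label{sec:intro}

\subsection{The problem}
Throughout, $M$ is a closed, connected, non-empty, orientable $3$-manifold. A \emph{link} $L\subset M$ is a disjoint union of finitely many (at least one) embedded circles. A \emph{spanning surface} of $L$ is a compact embedded surface $S\subset M$, not necessarily connected or orientable, with $\partial S=L$. The link is \emph{hyperbolic} if $M\setminus L$ admits a complete hyperbolic metric of finite volume. In that case $S$ is \emph{totally geodesic} if an ambient isotopy of $M\setminus L$ carries $S\setminus L$ to a surface whose preimage in $\mathbb{H}^3$ is a union of geodesic planes. A \emph{TGS link} is a hyperbolic link with at least one totally geodesic spanning surface. The following conjecture is posed in \cite{Shapiro}.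

\medskip
\noindent\textbf{Conjecture.} \emph{Every closed orientable $3$-manifold contains a TGS link.}
\medskip

Being totally geodesic is a rigid property of the complement: the fundamental group of each component of the surface must preserve a plane in $\mathbb{H}^3$. Being a spanning surface ties the complement to $M$: the surface has exactly one end in each cusp, and that end meets the meridian of the corresponding link component once. Since $M$ is arbitrary, there is no hyperbolic structure at hand that one could compute with, and one might doubt that the geometric condition can be arranged in general. The way out is to look for a surface whose topological type forces the geometry. Discs, annuli and M\"obius bands are never totally geodesic spanning surfaces (Section~\ref{sec:chi}), so the first candidates have Euler characteristic $-1$, and among these the pair of pants is rigid for the following reason.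

Let $P$ be a pair of pants, that is, a sphere minus three open discs, with boundary circles $\partial_1P,\partial_2P,\partial_3P$ and $\pi_1P=\langle c_1,c_2,c_3\mid c_1c_2c_3=1\rangle$, free on $c_1,c_2$, where $c_i$ is freely homotopic to $\partial_iP$. Let $\rho\colon\pi_1P\to \mathrm{PSL}_2(\mathbb{C})$ be injective with all $\rho(c_i)$ parabolic, as happens when $P$ is a $\pi_1$-injective spanning surface of a hyperbolic link. Parabolics with a common fixed point commute, so $\rho(c_1)$ and $\rho(c_2)$ have different fixed points, and after conjugation
\[
\rho(c_1)=\pm\begin{pmatrix}1&1\\0&1\end{pmatrix},\qquad
\rho(c_2)=\pm\begin{pmatrix}1&0\\z&1\end{pmatrix},\qquad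
\rho(c_1c_2)=\pm\begin{pmatrix}1+z&1\\z&1\end{pmatrix},\qquad z\neq0 .
\]
The last matrix is parabolic, so $2+z=\pm2$ and $z=-4$. The image of $\rho$ lies in $\mathrm{PSL}_2(\mathbb{R})$ and preserves a plane. A theorem of Adams (Theorem~\ref{thm:adams}) turns this algebraic rigidity into an isotopy of the surface. The conjecture is thereby reduced to topology: find an embedded pair of pants in $M$ whose boundary is a hyperbolic link.

\subsection{Results}

\begin{theorem}\label{thm:main}
Every closed orientable $3$-manifold $M$ contains an embedded pair of pants $P$ such that $L=\partial P$ is a hyperbolic link and $P\setminus L$ is isotopic to a totally geodesic surface in $M\setminus L$. In particular $L$ is a TGS link, and the conjecture is true.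
\end{theorem}

The proof rests on a criterion for $\partial P$ to be hyperbolic. Let $P\subset M$ be embedded. Since $P$ and $M$ are orientable, $P$ has a \emph{thickening} $V\cong P\times[-1,1]$ in $M$ with $P=P\times\{0\}$. Put
\[
X=M\setminus\operatorname{int}V,\qquad P_\pm=P\times\{\pm1\},\qquad A_i=\partial_iP\times[-1,1].
\]
Then $\partial X=\partial V=P_+\cup P_-\cup A_1\cup A_2\cup A_3$ is a closed surface of genus $2$, and $X$ is connected because $M$ and $\partial V$ are. The terms below are recalled in Section~\ref{sec:background}; \emph{incompressible} means $\pi_1$-injective.

\begin{theorem}\label{thm:criterion}
For an embedded pair of pants $P\subset M$ the following are equivalent.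
\begin{itemize}
\item[(a)] $M\setminus\partial P$ is hyperbolic.
\item[(b)] $\partial P$ is a TGS link with totally geodesic spanning surface $P$.
\item[(c)] The following five conditions hold.
\begin{itemize}
\item[(C1)] $X$ is irreducible.
\item[(C2)] $P_+$ and $P_-$ are incompressible in $X$.
\item[(C3)] $X$ contains no incompressible torus.
\item[(C4)] Every properly embedded incompressible annulus $R\subset X$ with $\partial R\subset\operatorname{int}P_+\cup\operatorname{int}P_-$ is parallel to an annulus $R'\subset\partial X$. (By Lemma~\ref{lem:pattern}, such an $R'$ either lies in $P_+$ or in $P_-$, or contains exactly one $A_i$ and meets no other $A_j$.)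
\item[(C5)] The maps $\pi_1P_+\to\pi_1X$ and $\pi_1P_-\to\pi_1X$ are not both isomorphisms.
\end{itemize}
\end{itemize}
In particular, every hyperbolic link that bounds an embedded pair of pants is a TGS link.
\end{theorem}

The construction behind Theorem~\ref{thm:main} is flexible enough to prescribe the homotopy class of the surface, and the surface it produces is as small as possible.

\begin{theorem}\label{thm:strong}
Let $f\colon P\to M$ be a continuous map.
\begin{itemize}
\item[(i)] The map $f$ is homotopic to embeddings $g_n$ $(n\ge1)$ such that every $\partial g_n(P)$ is a TGS link with totally geodesic spanning surface $g_n(P)$, and infinitely many of the complements $M\setminus\partial g_n(P)$ are pairwise non-homeomorphic.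
\item[(ii)] For all $x,y\in\pi_1(M)$ there are infinitely many $3$-component TGS links in $M$ whose components, suitably oriented, are freely homotopic to $x$, $y$, $(xy)^{-1}$.
\item[(iii)] Every totally geodesic spanning surface of any link in any closed orientable $3$-manifold has $\chi\le-1$, that is, area at least $2\pi$. The surfaces $g_n(P)$ have $\chi=-1$ and area $2\pi$.
\end{itemize}
\end{theorem}

Thus three components always suffice. We make no claim about whether one or two components always suffice.

\subsection{The method}
A theorem of Myers (Theorem~\ref{thm:myers}) changes a $1$-manifold by a homotopy until its exterior has no essential spheres, discs, tori or annuli. Applied to $\partial P$ it is of no use, because the homotopy passes strands through $P$ and the embedded surface is lost. We apply it instead to the edges of a theta graph, which is a spine of $P$. The regular neighborhood $V$ of the new graph is a handlebody of genus $2$, so it is again a thickened pair of pants, and its exterior $X$ now satisfies (C1)--(C5). The remaining work is to pass from $X$ to the link exterior, which arises from $X$ by gluing $P_+$ to $P_-$, and to check that the gluing creates no obstruction to hyperbolicity.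

\section{Background}\label{sec:background}

\subsection{Surfaces}
We work in the PL or smooth category, and isotopies of surfaces are ambient. A \emph{curve} is a simple closed curve. A curve in a surface $F$ is \emph{essential} if it bounds no disc in $F$, equivalently if it is non-trivial in $\pi_1F$; curves parallel to $\partial F$ count as essential unless they bound discs. Disjoint essential curves cut a torus or an annulus into annuli. We use two further facts.
\begin{itemize}
\item[(S1)] An essential curve $a\subset\operatorname{int}P$ separates one boundary circle $\partial_iP$ from the other two, and so cobounds with $\partial_iP$ an annulus $N_a\subset P$, its \emph{collar}. If $a,b$ are disjoint essential curves, then $N_a,N_b$ are nested when they contain the same boundary circle and disjoint otherwise, since each collar is connected with frontier a single curve.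
\item[(S2)] On a closed surface of genus $2$, two disjoint essential curves cobound at most one annulus. Indeed, two different such annuli would lie on opposite sides of both curves, and their union would be a closed surface of Euler characteristic $0$.
\end{itemize}

Let $Y$ be a compact connected orientable $3$-manifold. It is \emph{irreducible} if every embedded $2$-sphere bounds a ball. A connected orientable surface of positive genus, an annulus, or a copy of $P$, properly embedded in $Y$ or contained in $\partial Y$, is \emph{incompressible} if it is $\pi_1$-injective. By the loop theorem, such a surface $F$ fails to be incompressible exactly when there is a \emph{compressing disc}: a disc $D\subset Y$ with $D\cap F=\partial D$ essential in $F$. The manifold $Y$ is \emph{$\partial$-irreducible} if $\partial Y$ has no compressing disc.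

A properly embedded annulus $R\subset Y$ is \emph{parallel} to an annulus $R'\subset\partial Y$, or \emph{$\partial$-parallel}, if there is a solid torus $W\subset Y$, the \emph{parallelism}, with $W\cap\partial Y=R'$ and $(W,R,R')\cong(\Delta,\alpha,\alpha')\times S^1$, where $\Delta$ is a disc whose boundary is the union of the arcs $\alpha,\alpha'$. Two consequences are used often. Both curves of $\partial R$ lie in one component of $\partial Y$. And $R$ is the frontier of $W$ in $Y$, so a connected set disjoint from $R$ lies in $W$ or misses $W$. Two disjoint closed surfaces $F,F'$ are \emph{parallel} if they cobound a product $F\times I$; a torus is \emph{$\partial$-parallel} if it is parallel to a component of $\partial Y$.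

\begin{definition}\label{def:simple}
A compact connected orientable $3$-manifold $Y$ is \emph{simple} if $\partial Y\neq\emptyset$, all components of $\partial Y$ have genus $2$, $Y$ is irreducible and $\partial$-irreducible, $Y$ contains no incompressible torus, and every properly embedded incompressible annulus in $Y$ is $\partial$-parallel.
\end{definition}

\subsection{Cutting along a surface}
Let $F\subset Y$ be a connected, orientable, properly embedded surface. Write $Y|F$ for the result of cutting $Y$ along $F$; it has one or two components and contains two copies $F_+,F_-$ of $F$ in its boundary. The following is van Kampen's theorem combined with the normal form theorems for amalgams and HNN extensions.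
\begin{itemize}
\item[(G)] If $F_+$ and $F_-$ are $\pi_1$-injective in the components of $Y|F$ containing them, then $\pi_1Y$ is an amalgamated product (if $F$ separates) or an HNN extension (if not) along $\pi_1F$, and $\pi_1F$ and the fundamental groups of the components of $Y|F$ inject into $\pi_1Y$.
\end{itemize}
Both gluing arguments in this paper put a surface $S$ in minimal position with respect to $F$ and then study the pieces of $S$ in $Y|F$. The next two lemmas remove disc pieces and locate an annulus piece that can be moved without disturbing the others.

\begin{lemma}[innermost discs]\label{lem:discs}
Let $F\subset Y$ be properly embedded and incompressible, with every component of $Y|F$ irreducible. Let $S\subset Y$ be a sphere, an incompressible torus, or a properly embedded incompressible annulus, transverse to $F$, with $\partial S\cap F=\emptyset$. If some curve of $S\cap F$ bounds a disc in $S$ or in $F$, then an isotopy supported in $\operatorname{int}Y$ moves $S$ to a surface meeting $F$ transversely in fewer curves. Consequently $Y$ is irreducible.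
\end{lemma}

\begin{proof}
Since $\partial S\cap F=\emptyset$, the intersection consists of curves. As $S$ and $F$ are both $\pi_1$-injective, a curve of $S\cap F$ bounds a disc in $S$ if and only if it is trivial in $\pi_1Y$, if and only if it bounds a disc in $F$. So there is a disc $D\subset S$ with $D\cap F=\partial D$, and $\partial D$ bounds a disc $D'\subset\operatorname{int} F$, which may contain further curves of $S\cap F$. Let $Y'$ be the component of $Y|F$ containing $D$. Push $D'$ slightly into $Y'$; the resulting sphere bounds a ball in $\operatorname{int}Y'$. The thin region between $D'$ and its push-off touches $\partial Y'$, so it lies outside this ball, and adding it gives a ball $B\subset Y'$ with $\partial B=D\cup D'$ and $B\cap\partial Y'=D'$. An isotopy $\phi_t$ supported near $B$ carries $D'$ across $B$ to a parallel copy of $D$ just outside $B$ and disjoint from $S$. Then $S\cap\phi_1(F)$ consists of the curves of $S\cap F$ not contained in $D'$, so $\phi_1^{-1}(S)$ meets $F$ in fewer curves. If $S$ is a sphere, every curve bounds a disc, so $S$ is isotopic to a sphere in a component of $Y|F$, where it bounds a ball.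
\end{proof}

\begin{lemma}[outermost annulus]\label{lem:annulus}
Suppose that all components of $\partial Y$ have genus $2$. Let $R_1,\dots,R_m$ $(m\ge1)$ be disjoint, properly embedded, incompressible annuli in $Y$, each parallel through $W_j$ to $R_j'\subset\partial Y$. Then some $W_l$ is disjoint from all $R_k$ with $k\neq l$. In particular, $\operatorname{int}R'_l$ contains no curve of $\bigcup_k\partial R_k$.
\end{lemma}

\begin{proof}
Choose $l$ so that $R'_l$ contains the fewest curves of $\bigcup_k\partial R_k$. If $R_k$ meets $W_l$ for some $k\ne l$, then $R_k\subset W_l$ and $\partial R_k\subset\operatorname{int}R'_l$. The two curves of $\partial R_k$ are non-trivial in $\pi_1Y$, hence essential in $R_l'$, so they cobound an annulus in $\operatorname{int}R'_l$. By (S2) this annulus is $R'_k$. It lies in $R'_l$ and misses $\partial R_l$, so it contains fewer curves than $R'_l$, a contradiction.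
\end{proof}

\subsection{Three theorems, and finite-volume manifolds}
The \emph{exterior} of a link, graph or properly embedded $1$-manifold is the complement of an open regular neighborhood.

\begin{theorem}[Myers {\cite[Theorem~1.1]{Myers}}]\label{thm:myers}
Let $N$ be a compact connected $3$-manifold and $J\subset N$ a non-empty compact properly embedded $1$-manifold that meets each $2$-sphere component of $\partial N$ in at least two points and each projective plane component in at least one point. Then $J$ is homotopic rel $\partial J$ to a properly embedded $1$-manifold $J'$ whose exterior is excellent.
\end{theorem}

We need only the following consequence of excellence: for orientable $N$ the exterior is connected, irreducible and $\partial$-irreducible, and all its incompressible tori and properly embedded incompressible annuli are $\partial$-parallel. A torus is not parallel to a surface of genus $2$, so an excellent exterior all of whose boundary components have genus $2$ is simple.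

\begin{theorem}[Thurston]\label{thm:thurston}
Let $E$ be a compact, connected, orientable, irreducible $3$-manifold whose boundary is a non-empty union of incompressible tori. If every incompressible torus in $E$ is $\partial$-parallel and $E$ is not Seifert fibered, then $\operatorname{int}E$ admits a complete hyperbolic metric of finite volume.
\end{theorem}

For this theorem see Morgan (1984), Otal, and Kapovich.

\begin{theorem}[Adams {\cite[Theorem~3.1]{Adams}}]\label{thm:adams}
A properly embedded incompressible thrice-punctured sphere in an orientable, complete, finite-volume hyperbolic $3$-manifold is isotopic to a totally geodesic one.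
\end{theorem}

Let $L\subset M$ be a hyperbolic link with exterior $E$ and boundary tori $T_i$, and write $M\setminus L=\mathbb{H}^3/G$ with $G\subset\mathrm{PSL}_2(\mathbb{C})$ discrete and torsion-free. An isometry is \emph{parabolic} if it fixes no point of $\mathbb{H}^3$ and exactly one point of the sphere at infinity. We use the following standard facts.
\begin{itemize}
\item[(H1)] The ends of $M\setminus L$ have neighborhoods (cusps) whose preimage in $\mathbb{H}^3$ is a $G$-invariant family of horoballs with disjoint closures, and the complement of any such system of open cusps is compact and homeomorphic to $E$. The tori $T_i$ are incompressible, and essential curves on them represent parabolic elements.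
\item[(H2)] $E$ is irreducible, and every incompressible torus and every properly embedded incompressible annulus in $E$ is $\partial$-parallel.
\item[(H3)] The center of $G\cong\pi_1E$ is trivial.
\item[(H4)] (Mostow--Prasad rigidity.) Homeomorphic complements of hyperbolic links are isometric. An isometry carries cusps to cusps, so by (H1) the exteriors are then homeomorphic.
\end{itemize}

\section{The link exterior cut along the pair of pants}\label{sec:cut}

Fix an embedded $P\subset M$ with $V,X,P_\pm,A_i$ as in the introduction, and let $L=\partial P$. The components of $L$ are the cores of the annuli $A_i$. Choose a tubular neighborhood $N(L)$ with $N(L)\cap\partial V=A_1\cup A_2\cup A_3$, so that each $A_i$ cuts its solid torus into two halves, one in $V$ and one in $X$. Removing a half amounts to pushing $A_i$ inward while leaving $P_\pm$ fixed. Hence the exterior $E=M\setminus\operatorname{int}N(L)$ is the union of a copy of $X$ and a copy of $P\times[-1,1]$ along $P_+\cup P_-$. Collapsing the intervals of this product, we obtain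
\[
E\;\cong\;X\big/\big((x,1)\sim(x,-1)\ \text{ for }x\in P\big).
\]
Let $P_0\subset E$ be the common image of $P_\pm$. It is a properly embedded pair of pants with $E|P_0=X$, and $(M\setminus L,P\setminus L)\cong(\operatorname{int}E,\operatorname{int}P_0)$. The boundary of $E$ consists of three tori $T_1,T_2,T_3$, where $T_i$ is $A_i$ with its ends glued. The arc $\{x\}\times[-1,1]\subset A_i$ closes up to a curve crossing $\partial_iP_0$ once, so $\partial_iP_0$ is essential in $T_i$. For $Z\subset P_0$ we write $Z^\pm$ for its copies in $P_\pm$.

\begin{proposition}\label{prop:ab}
If $M\setminus L$ is hyperbolic, then $P_0$ is incompressible in $E$ and $P$ is totally geodesic. Thus \textup{(a)} and \textup{(b)} of Theorem~\ref{thm:criterion} are equivalent.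
\end{proposition}

\begin{proof}
If $D$ were a compressing disc for $P_0$, then by (S1) the curve $\partial D$ would be parallel in $P_0$ to some $\partial_iP_0$. This essential curve of $T_i$ would be trivial in $\pi_1E$, contrary to (H1). So $P\setminus L$ is a properly embedded incompressible thrice-punctured sphere in $M\setminus L$, and Theorem~\ref{thm:adams} applies. This proves (a)$\Rightarrow$(b); the converse holds by definition.
\end{proof}

The next lemma records how the pieces $P_\pm$, $A_i$ sit in $\partial X$. It does not depend on how $V$ is embedded.

\begin{lemma}\label{lem:pattern}
\begin{itemize}
\item[(i)] The maps $\pi_1P_\pm\to\pi_1\partial X$ are injective and not surjective. The cores of the $A_i$ are essential in $\partial X$, and no two of them cobound an annulus in $\partial X$.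
\item[(ii)] Let $R'\subset\partial X$ be an annulus with $\partial R'\subset\operatorname{int}P_+\cup\operatorname{int}P_-$. Then either $R'$ lies in $P_+$ or in $P_-$ \emph{(type~I)}, or $R'$ contains exactly one $A_i$ and meets no other $A_j$ \emph{(type~II)}. In type~II, $R'=N_a^+\cup A_i\cup N_b^-$ for essential curves $a,b\subset\operatorname{int}P_0$ parallel to $\partial_iP_0$, and $\partial R'=a^+\cup b^-$.
\end{itemize}
\end{lemma}

\begin{proof}
(i) The projection $\partial X=\partial V\to P$ restricts to homeomorphisms on $P_\pm$, which gives injectivity. Surjectivity fails because $H_1(P_\pm)\cong\mathbb{Z}^2$ and $H_1(\partial X)\cong\mathbb{Z}^4$. The cores of the $A_i$ project to classes $(1,0),(0,1),(-1,-1)$ in $H_1(P)$, which are non-zero and pairwise different up to sign.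

(ii) Each $A_i$ is connected and disjoint from $\partial R'$, so it lies in $R'$ or misses it. If $A_i\subset R'$, its core is essential in $R'$ by (i); two such cores would cobound an annulus, so $R'$ contains at most one $A_i$. If it contains none, it is a connected subset of $\operatorname{int}P_+\sqcup\operatorname{int}P_-$. If it contains $A_i$, the closure of $R'\setminus A_i$ consists of two annuli disjoint from the interiors of all $A_j$, one containing $\partial_iP_+$ and one containing $\partial_iP_-$. They lie in $P_+$ and $P_-$ respectively and are collars there.
\end{proof}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=1]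
\fill[gray!25] (-5.4,-0.4) rectangle (0,0.4);
\draw (-5.4,0.4)--(0,0.4);
\draw (-5.4,-0.4)--(0,-0.4);
\draw[very thick] (0,-0.4)--(0,0.4);
\node at (-2.7,0) {$V$};
\node[above] at (-5.1,0.4) {$P_+$};
\node[below] at (-5.1,-0.4) {$P_-$};
\node[right] at (0,0) {$A_i$};
\draw[thick] (-4.3,0.4) arc (180:0:0.7);
\node[above] at (-3.6,1.1) {type I};
\draw[thick] (-1.1,0.4) .. controls (-1.1,1.7) and (1.5,1.5) .. (1.5,0) .. controls (1.5,-1.5) and (-1.9,-1.8) .. (-1.9,-0.4);
\node[right] at (1.5,0) {type II};
\node[above left] at (-1.1,0.4) {$a^+$};
\node[below left] at (-1.9,-0.4) {$b^-$};
\end{tikzpicture}
\caption{A slice transverse to the circle $\partial_iP$; multiply the picture by $S^1$. The shaded bar is the thickened pair of pants $V$ near its side annulus $A_i$, and the unshaded region is its exterior $X$. Each thick arc is an annulus in $X$ with boundary in $P_+\cup P_-$. One is parallel into $P_+$ (type~I); the other is parallel to the union of $A_i$ with a collar in $P_+$ and a collar in $P_-$ (type~II).}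
\label{fig:types}
\end{figure}

Figure~\ref{fig:types} shows the two types. A type~II annulus with $a=b$ closes up in $E$ to a torus parallel to $T_i$, so (C4) must allow it.

\section{The criterion by hand: three twisted bands}\label{sec:example}

When $X$ is a handlebody, the five conditions can often be read off from homology. Orient the $\partial_iP$ as the boundary of $P$, and let $\delta_i\in H_1(X)$ be the class of the core of $A_i$. It is also the class of $\partial_iP_+$ and of $\partial_iP_-$, and $\delta_1+\delta_2+\delta_3=0$.

\begin{proposition}\label{prop:handlebody}
Suppose $X$ is a handlebody of genus $2$, and let $d=\det(\delta_1,\delta_2)$ in a basis of $H_1(X)\cong\mathbb{Z}^2$. If $d\neq0$ and each $\delta_i$ is primitive, then \textup{(C1)--(C4)} hold. If moreover $|d|\ge2$, then \textup{(C5)} holds.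
\end{proposition}

\begin{proof}
Handlebodies are irreducible, and the free group $\pi_1X$ contains no $\mathbb{Z}^2$; this gives (C1) and (C3). The images of $c_1,c_2$ under $\pi_1P_\pm\to\pi_1X$ have independent homology classes. Commuting elements of a free group lie in a cyclic subgroup, so these images do not commute and generate a free group of rank $2$. A surjection between free groups of rank $2$ is an isomorphism, so (C2) holds. If $|d|\ge2$, then $H_1(P_+)\to H_1(X)$ is not onto, which gives (C5).

For (C4), let $R$ be as in that condition. Its boundary curves are essential in $P_\pm$, so by (S1) their classes are $\pm\delta_i$ and $\pm\delta_j$, and they agree up to sign. Any two of the three $\delta$'s are independent, so $i=j$. Then the two curves cobound an annulus $R'\subset\partial X$: a difference of nested collars, or a union of $A_i$ with two collars. The closed surface $R\cup R'$ is a torus, since a Klein bottle would give $\delta_i=-\delta_i$. Push $R'$ slightly into $X$ to get a torus $T'\subset \operatorname{int}X$. It has a compressing disc by (C3); compressing gives a sphere, which bounds a ball, and according to the side on which the ball lies, $T'$ bounds a solid torus or lies in the ball. The second case is excluded by $\delta_i\neq0$. Adding the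 thin region between $R'$ and its push-off gives a solid torus $W$ with $\partial W=R\cup R'$ and $W\cap\partial X=R'$. If the core of $R$ winds $k$ times around $W$, then $\delta_i$ is divisible by $k$, so $|k|=1$, and $W$ is a parallelism.
\end{proof}

Let $\Gamma\subset S^2\subset S^3$ be a planar \emph{theta graph}: two vertices joined by three edges $e_1,e_2,e_3$, all oriented from the first vertex to the second. Its neighborhood $P^0\subset S^2$ is a pair of pants made of two discs and three bands. Let $V=P^0\times[-1,1]$, a union of two balls and three $1$-handles. The exterior $X$ consists of two balls, one on each side of $S^2$, joined by three $1$-handles through the discs of $S^2\setminus P^0$. Identify the $i$-th handle of $V$ with $D^2\times[0,1]$, preserving orientation and with the second coordinate increasing along $e_i$, and let $m_i\in H_1(X)$ be the class of $\partial D^2\times\{t\}$. The three meridians cobound a pair of pants on the boundary of a vertex ball, so $m_1+m_2+m_3=0$. The loop $m_i$ runs once through each of the two handles of $X$ next to $e_i$, so $m_1,m_2$ is a basis of $H_1(X)$.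

For integers $a_1,a_2,a_3$ let $\tau\colon V\to V$ be the identity on the balls and $(z,t)\mapsto(e^{2\pi\sqrt{-1}\,a_it}z,t)$ on the $i$-th handle. Then $P=\tau(P^0)$ consists of two discs joined by bands with $a_1,a_2,a_3$ full twists. Its thickening is still $V$, so $X$ is unchanged and only the pattern on $\partial X$ moves. The boundary circle of $P^0$ that runs along $e_i$ and back along $e_j$ bounds a disc in $X$, and $\tau$ adds $a_im_i-a_jm_j$ to its class. In the basis $m_1,m_2$ the three classes are therefore
\[
a_1m_1-a_2m_2=(a_1,-a_2),\qquad a_2m_2-a_3m_3=(a_3,a_2+a_3),\qquad a_3m_3-a_1m_1=(-a_1-a_3,-a_3),
\]
with $d=a_1a_2+a_1a_3+a_2a_3$.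

For $(a_1,a_2,a_3)=(0,0,0)$ the link is the unlink: each $\partial_iP_+$ bounds a disc in $X$, (C2) fails, and the tori $T_i$ are compressible. For $(1,1,1)$ the classes are $(1,-1),(1,2),(-2,-1)$, all primitive, and $d=3$. All five conditions hold, so by Theorem~\ref{thm:criterion} the boundary of two discs joined by three bands with one full twist each, all of the same handedness, is a TGS link in $S^3$.

Condition (C5) does not follow from the other four. Let $M$ be the double of $P\times[-1,1]$, with $V$ one copy and $X$ the other. Then $\delta_1,\delta_2$ is a basis of $H_1(X)$, so (C1)--(C4) hold by Proposition~\ref{prop:handlebody}, while $P_\pm\subset X$ are homotopy equivalences. Here $E=P\times S^1$, whose fundamental group has non-trivial center, so $E$ is not hyperbolic by (H3).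

Handlebody exteriors cannot settle the conjecture. Since $\pi_1\partial V\to\pi_1V$ is onto, $\pi_1X\to\pi_1M$ is onto, so a handlebody $X$ forces $\pi_1M$ to be generated by two elements; this fails for the $3$-torus. For general $M$ we go to the opposite extreme and make $X$ simple.

\section{From the five conditions to a hyperbolic structure}\label{sec:ca}

We prove (c)$\Rightarrow$(a) in Theorem~\ref{thm:criterion} by verifying the hypotheses of Theorem~\ref{thm:thurston} for $E$. By (C2) and (G), the group $G=\pi_1E$ is an HNN extension of $\pi_1X$ with associated subgroups $\pi_1P_\pm$, and $\pi_1X$ and $\pi_1P_0$ inject into $G$.

\subsection*{Spheres and discs} By (C1) and Lemma~\ref{lem:discs} with $F=P_0$, the manifold $E$ is irreducible. Suppose $T_i$ has a compressing disc $D$. The frontier of a regular neighborhood of $T_i\cup D$ is a sphere, which bounds a ball on the side away from $T_i$. Then $E$ is the union of this neighborhood and the ball, and $\partial E=T_i$. But $E$ has three boundary components.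

\subsection*{Tori} This is the step where the gluing could create something new: a torus in $E$ need not lie in $X$, but may be assembled from annuli in $X$. Let $T\subset\operatorname{int}E$ be an incompressible torus, isotoped to meet $P_0$ transversely in the least number of curves. If $T\cap P_0=\emptyset$, then $T$ is an incompressible torus in $X$, contrary to (C3). By Lemma~\ref{lem:discs} all curves of $T\cap P_0$ are essential in $T$ and in $P_0$. So $P_0$ cuts $T$ into annuli properly embedded in $X$, with boundary in $\operatorname{int}P_+\cup\operatorname{int}P_-$, and they are incompressible because they inject into $\pi_1T\subset G$. By (C4) they are $\partial$-parallel. Let $R$ be an outermost one as in Lemma~\ref{lem:annulus}, parallel through $W$ to $R'$. For each curve $c$ of $T\cap P_0$, both copies $c^+$ and $c^-$ are boundary curves of these annuli, so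
\begin{equation}\label{eq:clean}
\operatorname{int}R'\ \text{ contains neither } c^+ \text{ nor } c^- \text{ for any curve } c \text{ of } T\cap P_0 .
\end{equation}

Suppose $R'$ has type~I, say $R'\subset P_+$. Then $W$ misses $P_-$, so it embeds in $E$, where $W\cap T=R$ and $W\cap P_0=R'$. Pushing $R$ across $W$ and slightly through $P_0$ removes the two curves of $\partial R$ from $T\cap P_0$ and adds none. This contradicts minimality.

So $R'=N_a^+\cup A_i\cup N_b^-$ has type~II, with $a,b$ curves of $T\cap P_0$ parallel to $\partial_iP_0$. If $a\neq b$, then by (S1) either $b\subset\operatorname{int}N_a$ or $a\subset\operatorname{int}N_b$, so $b^+$ or $a^-$ lies in $\operatorname{int}R'$, contrary to \eqref{eq:clean}. Hence $a=b$. The annulus $R$ closes up in $E$ to a closed surface contained in $T$, which is therefore all of $T$.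

It remains to see that the image $U$ of $W$ in $E$ is a product. The two curves $\partial A_i$ are essential in $R'=\alpha'\times S^1$, so an isotopy of $W$ makes them circle fibers, and we may write $W=S^1\times[-1,1]\times[0,1]$ with
\[
R=S^1\times[-1,1]\times\{0\},\qquad A_i=S^1\times[-1,1]\times\{1\},\qquad N_a^\pm=S^1\times\{\pm1\}\times[0,1].
\]
In $E$, the only identification on $W$ glues $N_a^+$ to $N_a^-$, matching $a^+$ with $a^-$ and $\partial_iP_+$ with $\partial_iP_-$. So $U$ is the mapping torus of a homeomorphism of the annulus $S^1\times[0,1]$ that preserves each boundary circle, and preserves orientation because $U\subset E$ is orientable. Such a homeomorphism is isotopic to the identity (a Dehn twist is undone by rotating one boundary circle). Thus $U\cong T^2\times I$ with $\partial U=T\sqcup T_i$, and $T$ is $\partial$-parallel.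

\subsection*{Seifert fiberings} The example $P\times S^1$ shows that (C5) must enter here. Suppose $E$ is Seifert fibered. Since $\partial E\neq\emptyset$ and $G$ is infinite, a regular fiber generates an infinite cyclic normal subgroup $\langle h\rangle$ of $G$ \cite[Lemma~3.2]{Scott}. To locate $h$ relative to the splitting of $G$, let $G$ act on the Bass--Serre tree $\mathcal{T}$ of the HNN extension. Recall that the action has no inversions, one orbit of vertices with stabilizers conjugate to $\pi_1X$, and one orbit of edges with stabilizers conjugate to $\pi_1P_0$; every vertex has valence $[\pi_1X:\pi_1P_+]+[\pi_1X:\pi_1P_-]$; and an element either fixes a vertex, in which case its fixed set is a subtree, or translates along a unique invariant line, its axis. A non-empty $G$-invariant subtree contains a vertex, hence all vertices, hence equals $\mathcal{T}$. Note that $ghg^{-1}=h^{\pm1}$ for all $g\in G$.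

If $h$ fixes a vertex, then $g\operatorname{Fix}(h)=\operatorname{Fix}(ghg^{-1})=\operatorname{Fix}(h)$, so $\operatorname{Fix}(h)=\mathcal{T}$. Then $\langle h\rangle$ is a non-trivial normal cyclic subgroup of an edge group, which is free on two generators $u,v$. Both $u^2$ and $v^2$ commute with $h$. The centralizer of a non-trivial element of a free group is cyclic, so $u^2$ and $v^2$ commute, which is false.

If $h$ has an axis, then $h^{-1}$ has the same axis, so the axis is $G$-invariant and $\mathcal{T}$ is a line. The valence is $2$, so both indices equal $1$. The maps $\pi_1P_\pm\to\pi_1X$ are then surjective, and injective by (C2), contrary to (C5).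

\medskip
By Theorem~\ref{thm:thurston}, $M\setminus L\cong\operatorname{int}E$ is hyperbolic. This proves (c)$\Rightarrow$(a).\qed

\section{Theta graphs with simple exterior}\label{sec:main}

Simplicity is a property of $X$ alone. It implies the five conditions whatever the pattern of annuli $A_i$ on $\partial X$ is.

\begin{proposition}\label{prop:simple}
If $X$ is simple, then \textup{(C1)--(C5)} hold, so $\partial P$ is a TGS link with totally geodesic spanning surface $P$.
\end{proposition}

\begin{proof}
Conditions (C1), (C3), (C4) are part of Definition~\ref{def:simple}. The maps $\pi_1P_\pm\to\pi_1X$ factor through the injection $\pi_1\partial X\to\pi_1X$. By Lemma~\ref{lem:pattern}(i) they are injective, which is (C2), and their images are proper subgroups of the image of $\pi_1\partial X$, which gives (C5). Now apply Section~\ref{sec:ca} and Proposition~\ref{prop:ab}.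
\end{proof}

Fix a theta graph $\Theta\subset\operatorname{int}P$ onto which $P$ deformation retracts, so that $P$ is the union of two discs and three bands as in Section~\ref{sec:example}. Theorem~\ref{thm:myers} concerns $1$-manifolds, not graphs. We remove balls around the vertices; each new boundary sphere meets the remaining arcs in three points, so its hypothesis holds.

\begin{lemma}\label{lem:refine}
Let $Y$ be a compact connected orientable $3$-manifold whose boundary is empty or consists of surfaces of genus $2$. Every embedding $\gamma\colon\Theta\to\operatorname{int}Y$ is homotopic in $Y$ to an embedding $\gamma'\colon\Theta\to\operatorname{int}Y$ whose image has a regular neighborhood $V'\subset\operatorname{int}Y$ with $Y\setminus\operatorname{int}V'$ simple.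
\end{lemma}

\begin{proof}
Let $B_1,B_2$ be small balls around the vertices of $\gamma(\Theta)$, each meeting the graph in a cone on three boundary points. Let $N=Y\setminus\operatorname{int}(B_1\cup B_2)$ and let $J=\gamma(\Theta)\cap N$, three arcs. The sphere components of $\partial N$ are $\partial B_1,\partial B_2$. By Theorem~\ref{thm:myers}, $J$ is homotopic rel $\partial J$ to $J'$ with excellent exterior in $N$. Replacing $J$ by $J'$ gives $\gamma'$, homotopic to $\gamma$, and $V'=B_1\cup B_2\cup N(J')$ is a regular neighborhood of its image, a handlebody of genus $2$. The exterior of $J'$ in $N$ is $Y\setminus\operatorname{int}V'$. Its boundary $\partial Y\sqcup\partial V'$ consists of surfaces of genus $2$, so it is simple.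
\end{proof}

\begin{lemma}\label{lem:thicken}
Let $\gamma\colon\Theta\to M$ be an embedding and $V$ a regular neighborhood of its image. There is a homeomorphism $\eta\colon P\times[-1,1]\to V$ whose restriction to $\Theta\times\{0\}$ is homotopic to $\gamma$.
\end{lemma}

\begin{proof}
Both $P\times[-1,1]$ and $V$ are unions of two balls and three $1$-handles $D^2\times[0,1]$, with the graph meeting each ball in the cone on the centers of the three attaching discs and each handle in its core; $\gamma$ tells us which balls and handles to match. Orient both manifolds; this is where the orientability of $M$ is used. An orientation-preserving homeomorphism of $S^2$ can take any ordered triple of points to any other, hence, after shrinking and expanding discs, any ordered triple of disjoint discs with centers to any other. Coning defines $\eta$ on the balls. On a handle, $\eta$ is now prescribed on the two ends. Under orientation-preserving identifications of the matched handles with $D^2\times[0,1]$, both end maps are orientation-preserving homeomorphisms of $D^2$ fixing $0$. Any two such maps are joined by an isotopy fixing $0$, and this isotopy defines $\eta$ level by level on the handle, carrying core to core. Then $\gamma^{-1}\circ\eta$ is a homeomorphism of $\Theta$ fixing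 each vertex and preserving each edge, so it is isotopic to the identity.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
Embed $\Theta$ in a ball in $M$. Lemma~\ref{lem:refine} with $Y=M$ gives a theta graph whose regular neighborhood $V$ has simple exterior $X$. By Lemma~\ref{lem:thicken}, $V$ is a thickening of the pair of pants $\eta(P\times\{0\})$. Proposition~\ref{prop:simple} finishes the proof.
\end{proof}

\section{Necessity of the five conditions}\label{sec:ac}

We prove (a)$\Rightarrow$(c), which completes the proof of Theorem~\ref{thm:criterion}. Let $M\setminus L$ be hyperbolic. By Proposition~\ref{prop:ab}, the composites $\pi_1P_\pm\to\pi_1X\to\pi_1E$ are injective, so (C2) holds, and $\pi_1X$ injects into $\pi_1E$ by (G). For (C1), (C3) and (C4), fact (H2) provides a ball or product region in $E$, and the point is to show that it misses $P_0$. In each case the reason is that $P_0$ is connected and meets all three boundary tori.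

\emph{(C1).} A sphere $\Sigma\subset\operatorname{int}X$ bounds a ball $B\subset\operatorname{int}E$. The surface $P_0$ misses $\Sigma$ and meets $\partial E$, so it misses $B$, and $B\subset X$.

\emph{(C3).} An incompressible torus $T\subset\operatorname{int}X$ is incompressible in $E$, so it cobounds with some $T_i$ a product $U$ with $U\cap\partial E=T_i$. Since $P_0$ misses $T$ and meets $T_i$, it lies in $U$. But $P_0$ meets $T_j$ for $j\neq i$, a contradiction.

\emph{(C4).} Let $R$ be as in (C4). In $E$ its boundary lies on $P_0$, not on $\partial E$, so (H2) does not apply directly; we first slide $\partial R$ onto the annuli $A_i$. Each curve of $\partial R$ is essential in $P_+$ or $P_-$ and has a collar there, and by (S1) the two collars are nested or disjoint. For the larger collar, or for each of two disjoint ones, take an isotopy of $\partial X$ supported in a small annular neighborhood of the collar that carries the collar into the interior of the adjacent $A_i$. Extend over a product neighborhood of $\partial X$ to obtain a homeomorphism $\psi$ of $X$, isotopic to the identity, with $\psi(\partial R)\subset\bigcup_i\operatorname{int}A_i$. Then $\hat R=\psi(R)$ misses $P_\pm$, so it is a properly embedded annulus in $E$ disjoint from $P_0$, and it is incompressible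 in $E$. By (H2) it is parallel through some $\hat W\subset E$ to an annulus $\hat R'=\hat W\cap\partial E$ in one torus $T_i$. Since $P_0$ misses $\hat R$ and meets the other tori, which miss $\hat W$, we get $P_0\cap\hat W=\emptyset$. So $\hat W\subset X$ is a parallelism in $X$, and $\psi^{-1}(\hat W)$ is a parallelism between $R$ and an annulus in $\partial X$.

\emph{(C5).} Let $\iota_\pm\colon\pi_1P\to\pi_1X$ be induced by $P\cong P_\pm\subset X$, and suppose both are isomorphisms. Then the HNN extension is $\pi_1E\cong F\rtimes_\varphi\langle t\rangle$ with $F=\pi_1P$, $\langle t\rangle\cong\mathbb{Z}$ and $\varphi=\iota_+^{-1}\iota_-$, defined up to inner automorphisms. The annulus $A_i$ is a free homotopy in $X$ from the oriented loop $\partial_iP_+$ to $\partial_iP_-$, so $\varphi(c_i)$ is conjugate to $c_i$, and $\varphi$ acts trivially on $H_1(P)=\mathbb{Z}^2$. By Nielsen's theorem the natural map $\operatorname{Out}(F)\to\mathrm{GL}_2(\mathbb{Z})$ is an isomorphism, so $\varphi$ is inner: $tgt^{-1}=wgw^{-1}$ for some $w\in F$ and all $g\in F$. The element $s=w^{-1}t\neq1$ commutes with $F$, and $F$ and $s$ generate $\pi_1E$. So $s$ is central, contrary to (H3).\qed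

\section{Nested handlebodies and infinitely many links}\label{sec:strong}

To distinguish link complements without computing invariants, we force them to contain more and more non-parallel incompressible surfaces. Lemma~\ref{lem:refine} can be applied again inside the handlebody that it produced, and each application leaves behind a surface of genus $2$. For Proposition~\ref{prop:simple} to apply to the innermost handlebody, the union of the simple layers must be simple.

\begin{lemma}\label{lem:glue}
Let $Y$ be compact, connected and orientable, with $\partial Y\ne\emptyset$. Let $F\subset\operatorname{int}Y$ be a closed surface of genus $2$ separating $Y$ into simple manifolds $Y_1,Y_2$. Then $F$ is incompressible in $Y$, and $Y$ is simple.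
\end{lemma}

\begin{proof}
By (G), the groups $\pi_1F,\pi_1Y_1,\pi_1Y_2$ inject into $\pi_1Y$. Each component of $\partial Y$ is a component of some $\partial Y_s$, so it has genus $2$ and is incompressible in $Y$. By Lemma~\ref{lem:discs}, $Y$ is irreducible.

Let $T$ be an incompressible torus meeting $F$ in the least number of curves. This number is positive, since $Y_1,Y_2$ contain no incompressible torus. By Lemma~\ref{lem:discs} the curves are essential in $T$, so $T\cap Y_1$ is a non-empty union of incompressible annuli with boundary in $F$, each $\partial$-parallel in $Y_1$. Let $R$ be an outermost one (Lemma~\ref{lem:annulus}), parallel through $W\subset Y_1$ to $R'$. Then $R'\subset F$ because $\partial R'\subset F$, and $W\cap T=R$. Pushing $R$ across $W$ and through $F$ reduces the intersection, a contradiction.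

Let $R$ be a properly embedded incompressible annulus meeting $F$ in the least number of curves; again these are essential in $R$. If there are any, the piece of $R$ containing a curve of $\partial R$ is an incompressible annulus in some $Y_s$ joining $F$ to a different component of $\partial Y_s$, so it is not $\partial$-parallel, contrary to simplicity. Hence $R\subset Y_s$ is parallel through $W\subset Y_s$ to an annulus $R'\subset\partial Y_s$ whose boundary lies in $\partial Y$. Then $R'\subset\partial Y$, and $W$ is a parallelism in $Y$.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:strong}\textup{(i), (ii)}]
Since $P$ deformation retracts to $\Theta$, two maps $P\to M$ are homotopic as soon as their restrictions to $\Theta$ are. By general position, $f|_\Theta$ is homotopic to an embedding. Lemma~\ref{lem:refine} with $Y=M$ gives an embedding $\gamma_0\simeq f|_\Theta$ with regular neighborhood $V_0$ and $X_0=M\setminus\operatorname{int}V_0$ simple. Inductively, Lemma~\ref{lem:refine} with $Y=V_i$ gives $\gamma_{i+1}\simeq\gamma_i$ with regular neighborhood $V_{i+1}\subset\operatorname{int}V_i$ and $V_i\setminus\operatorname{int}V_{i+1}$ simple. Put $F_i=\partial V_i$, $X_n=M\setminus\operatorname{int}V_n$, and $Y_{ij}=V_i\setminus\operatorname{int}V_j$ for $i<j$.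 From $X_{n+1}=X_n\cup_{F_n}Y_{n,n+1}$ and $Y_{i,j+1}=Y_{ij}\cup_{F_j}Y_{j,j+1}$, Lemma~\ref{lem:glue} and induction show that all $X_n$ and $Y_{ij}$ are simple. Let $\eta_n\colon P\times[-1,1]\to V_n$ be given by Lemma~\ref{lem:thicken} and put $g_n=\eta_n|_{P\times\{0\}}$. Then $g_n|_\Theta\simeq\gamma_n\simeq f|_\Theta$, so $g_n\simeq f$, and by Proposition~\ref{prop:simple} the link $L_n=\partial g_n(P)$ is a TGS link with totally geodesic spanning surface $g_n(P)$.

Let $E_n$ be the exterior of $L_n$. For $0\le i\le n-1$, the surface $F_i$ splits $X_n$ into $X_i$ and $Y_{in}$, so it is incompressible in $X_n$ by Lemma~\ref{lem:glue}, and in $E_n$ because $\pi_1X_n$ injects into $\pi_1E_n$ by (C2) and (G). Let $i<j\le n-1$. The surfaces $F_i,F_j$ cut $E_n$ into three pieces, and only $Y_{ij}$ contains both in its boundary. If they were parallel, then $Y_{ij}\cong F_i\times I$, and for an essential curve $c\subset F_i$ the incompressible annulus $c\times I$ would join two boundary components of a simple manifold. So $E_n$ contains $n$ disjoint, pairwise non-parallel, closed incompressible surfaces. The Kneser--Haken finiteness theorem states that for a compact orientable irreducible $3$-manifold the number of surfaces in such a family is bounded by a constant depending only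 on the manifold. Hence each homeomorphism type occurs among the $E_n$ only finitely often, and infinitely many $E_n$ are pairwise non-homeomorphic. By (H4) the corresponding complements $M\setminus L_n$ are pairwise non-homeomorphic. This proves (i).

For (ii), $P$ is homotopy equivalent to a wedge of two circles representing $c_1,c_2$, so there is a based map $f$ with $f_*(c_1)=x$ and $f_*(c_2)=y$, and then $f_*(c_3)=(xy)^{-1}$. The components $g_n(\partial_iP)$ of $L_n$ are freely homotopic to $f_*(c_i)$.
\end{proof}

\section{The Euler characteristic of a totally geodesic spanning surface}\label{sec:chi}

We prove Theorem~\ref{thm:strong}(iii). Let $S$ be a totally geodesic spanning surface of a hyperbolic link $L\subset M$, with $M\setminus L=\mathbb{H}^3/G$. Let $S_1$ be a component of $S$ and $\Sigma$ the image of $S_1\setminus L$ under the ambient isotopy. Such an isotopy preserves properness and free homotopy classes of loops. So $\Sigma$ is properly embedded, its preimage is a disjoint union of planes, and $\Sigma=\Pi/H$ for one such plane $\Pi\cong\mathbb{H}^2$ with stabilizer $H\subset G$, which acts freely on $\Pi$ and is isomorphic to $\pi_1S_1$. A curve in $S_1$ parallel to a component of $\partial S_1$ is isotopic to a curve on a torus $T_i$ that crosses the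 meridian once. It is therefore essential in $T_i$, and by (H1) it represents a parabolic element of $G$.

We show $\chi(S_1)\le-1$. If $S_1$ is closed, then $\Sigma$ is a closed hyperbolic surface and $\chi<0$ by the Gauss--Bonnet theorem. A compact connected surface with non-empty boundary and $\chi\ge0$ is a disc, a M\"obius band or an annulus.

\emph{Disc.} The curve parallel to $\partial S_1$ is null-homotopic, so it cannot represent a parabolic element.

\emph{M\"obius band.} Let $g$ generate $H$. The boundary curve represents $g^{\pm2}$, so $g^2$ is parabolic. But $g$ acts on $\Pi$ freely and reverses orientation, so it is a glide reflection, and $g^2$ fixes the two endpoints of its axis on the sphere at infinity.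

\emph{Annulus.} Now $H=\langle g\rangle$ with $g$ parabolic, and the algebra gives no contradiction. The obstruction is that $\Pi/\langle g\rangle$ has only one narrow end, while both ends of $\Sigma$ must enter cusps. In the upper half-space model let $g$ fix $\infty$, so that $g$ is a horizontal translation. The circle at infinity of $\Pi$ is $g$-invariant, and no bounded circle in $\mathbb{C}$ is invariant under a translation, so $\Pi$ is a vertical plane over a line $\ell\subset\mathbb{C}$. Let $K$ be the compact complement of the open cusps in (H1). By properness $\Sigma\cap K$ is compact, so the height function, which is $g$-invariant, is bounded below by some $\varepsilon>0$ on the preimage of $\Sigma\cap K$ in $\Pi$. The connected set $\{p\in\Pi:\operatorname{height}(p)<\varepsilon\}$ then lies in the union of the disjoint horoballs, hence in a single one. This is impossible: the set accumulates on all of $\ell$, whereas a horoball accumulates on a single point at infinity.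

Thus every component has $\chi\le-1$, and $\chi(S)\le-1$ because $S\neq\emptyset$. For the area, a fixed-point-free isometry of $\mathbb{H}^2$ is parabolic unless it fixes two points at infinity, so the elements of $H$ represented by boundary-parallel curves act on $\Pi$ as parabolics. A complete hyperbolic surface of finite topological type with $\chi<0$ whose ends all have parabolic holonomy has only cusps as ends; it has finite area, equal to $-2\pi\chi$ by the Gauss--Bonnet theorem. Summing over the components, the area is $-2\pi\chi(S)\ge2\pi$. A pair of pants has $\chi=-1$, so the surfaces $g_n(P)$ attain equality.\qed

\begin{thebibliography}{9}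

\bibitem{Adams}
Adams, \emph{Thrice-punctured spheres in hyperbolic $3$-manifolds}, Trans. AMS \textbf{287} (1985).

\bibitem{Myers}
Myers, \emph{Excellent $1$-manifolds in compact $3$-manifolds}, Topology Appl. \textbf{49} (1993), 115--127.

\bibitem{Scott}
Scott, \emph{The geometries of $3$-manifolds}.

\bibitem{Shapiro}
Benjamin Shapiro, \emph{Totally Geodesic Spanning Surfaces of Knots and Links in $3$-Manifolds}, arXiv:2402.04410 (2024).

\end{thebibliography}
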